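\title{Dense locally finite subgroups of the automorphism groups of generic multipartite and semigeneric tournaments}

\begin{abstract}
We show that the automorphism group of the generic countable $n$-partite tournament contains a dense locally finite subgroup for every $n\in\{2,\dots,\omega\}$, and that the automorphism group of the generic countable semigeneric tournament does not. This answers a question of Hubi\v{c}ka, Jahel, Kone\v{c}n\'y and Sabok. The positive answer comes from the coherent extension property for partial automorphisms, which we prove for finite $n$-partite tournaments. The negative answer comes from a parity obstruction on four vertices: the semigeneric group has no involutions, and its elements of finite order are not dense. We also show that finite semigeneric tournaments have the extension property for partial automorphisms but not its coherent form, and that a countable group embeds in the semigeneric group exactly when it has no element of order $2$.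
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{directed graph} is a set of vertices with a binary relation $u\to v$ that is irreflexive and antisymmetric: there are no loops, and $u\to v$ excludes $v\to u$. Two vertices are \emph{adjacent} if there is an edge between them in one of the two directions. Let $n\in\{2,3,\dots,\omega\}$. A directed graph is an \emph{$n$-partite tournament} if its vertex set is the disjoint union of $n$ possibly empty sets, the \emph{parts}, such that two vertices are adjacent exactly when they lie in different parts. An $\omega$-partite tournament is \emph{semigeneric} if for all distinct parts $X,Y$ and all $a\ne b$ in $X$ and $c\ne d$ in $Y$, the number of edges directed from $\{a,b\}$ to $\{c,d\}$ is even. Let $\mathbf M_n$ be the Fra\"iss\'e limit of the class of finite $n$-partite tournaments and $\mathbf S$ the Fra\"iss\'e limit of the class of finite semigeneric tournaments; these are the \emph{generic countable $n$-partite tournament} and the \emph{generic countable semigeneric tournament} (Section~\ref{sec:prelim} recalls what this means). Automorphism groups carry the topology of pointwise convergence. A group is \emph{locally finite} if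 each of its finitely generated subgroups is finite. Hubi\v{c}ka, Jahel, Kone\v{c}n\'y and Sabok~\cite{HJKS} asked:
\begin{quote}
\emph{Do the groups $\mathrm{Aut}(\mathbf S)$ and $\mathrm{Aut}(\mathbf M_n)$, $n\in\{2,\dots,\omega\}$, contain a dense locally finite subgroup?}
\end{quote}
The answer is different for the two families.

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(1)] $\mathrm{Aut}(\mathbf S)$ has no element of order $2$, and some nonempty open subset of $\mathrm{Aut}(\mathbf S)$ contains no element of finite order. Hence $\mathrm{Aut}(\mathbf S)$ has no dense torsion subgroup, and in particular no dense locally finite subgroup.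
\item[(2)] For each $n\in\{2,\dots,\omega\}$, the group $\mathrm{Aut}(\mathbf M_n)$ has a dense locally finite subgroup.
\end{enumerate}
\end{theorem}

A dense locally finite subgroup approximates the whole group by finite groups: any finitely many finite pieces of automorphisms can be completed to automorphisms that together generate a finite group. The model case is a countably infinite directed graph with no edges. Its automorphism group is the full symmetric group, and the permutations that move only finitely many points form a dense subgroup which is the increasing union of finite symmetric groups. Two things make this work. Every finite partial bijection extends to a permutation of a finite set, and each finite symmetric group embeds in the next one by a \emph{homomorphism} that sends every permutation to an extension of it.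

Both features have names. A \emph{partial automorphism} of a directed graph $A$ is an isomorphism between two induced substructures of $A$. A class of finite directed graphs has the \emph{extension property for partial automorphisms} (EPPA) if every $A$ in the class is an induced substructure of some $B$ in the class such that every partial automorphism $p$ of $A$ extends to an automorphism $\hat p$ of $B$. It has \emph{coherent EPPA} if the extensions can be chosen so that $\widehat{qp}=\hat q\,\hat p$ whenever the domain of $q$ is the range of $p$. For a class with a Fra\"iss\'e limit $\mathbf M$, Proposition~\ref{prop:sandwich} places the property in question between the two: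
\[
\text{coherent EPPA}\ \Longrightarrow\ \mathrm{Aut}(\mathbf M)\text{ has a dense locally finite subgroup}\ \Longrightarrow\ \text{EPPA}.
\]
All the classes considered here have EPPA, so the necessary condition on the right does not tell them apart, and one would guess that the answer is positive throughout. The next two theorems show where the classes differ.

\begin{theorem}\label{thm:coherent}
For every $n\in\{2,\dots,\omega\}$ the class of finite $n$-partite tournaments has coherent EPPA.
\end{theorem}

\begin{theorem}\label{thm:semi}
The class of finite semigeneric tournaments has EPPA but not coherent EPPA.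
\end{theorem}

EPPA for finite semigeneric tournaments is a theorem of Hubi\v{c}ka, Jahel, Kone\v{c}n\'y and Sabok~\cite{HJKS}; we include a short proof for completeness. It shows that the negative answer in Theorem~\ref{thm:main}(1) is not caused by a failure of EPPA. An extension $\hat p\in\mathrm{Aut}(B)$ has finite order because $B$ is finite, but it need not extend further to an automorphism of finite order of $\mathbf S$. The prime $2$ is the only obstruction to finding a given countable group inside $\mathrm{Aut}(\mathbf S)$.

\begin{theorem}\label{thm:subgroups}
A countable group $H$ embeds in $\mathrm{Aut}(\mathbf S)$ if and only if $H$ has no element of order $2$. In particular, the finite groups that embed in $\mathrm{Aut}(\mathbf S)$ are exactly the groups of odd order.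
\end{theorem}

Section~\ref{sec:inv} contains the obstruction, first on four vertices, and proves Theorem~\ref{thm:main}(1) and the failure of coherence in Theorem~\ref{thm:semi}. Section~\ref{sec:npart} proves Theorem~\ref{thm:coherent} and deduces Theorem~\ref{thm:main}(2). Section~\ref{sec:eppa} adapts the construction to prove EPPA for semigeneric tournaments, and Section~\ref{sec:sub} proves Theorem~\ref{thm:subgroups}.

\section{Parts, parity and Fra\"iss\'e limits}\label{sec:prelim}

\subsection*{Parts and the parity condition}
Substructures are always induced, and an \emph{embedding} is an isomorphism onto an induced substructure. In an $n$-partite tournament we write $u\parallel v$ if $u$ and $v$ are equal or non-adjacent. This is an equivalence relation whose classes are the nonempty parts. From now on ``part'' means nonempty part; there are at most $n$ of them, they are determined by the edges, and isomorphisms map parts onto parts. The parts of a substructure $D\subseteq A$ are the nonempty intersections of $D$ with the parts of $A$.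

For adjacent $u,v$ let $[u\to v]\in\mathbb Z_2$ be $1$ if $u\to v$ and $0$ otherwise. All computations with these symbols are modulo $2$, and $[u\to v]+[v\to u]=1$. An $\omega$-partite tournament is semigeneric if and only if for all distinct parts $X,Y$, all $a,b\in X$ and all $c,d\in Y$,
\begin{equation}\label{eq:parity}
[a\to c]+[a\to d]+[b\to c]+[b\to d]=0 ;
\end{equation}
when $a=b$ or $c=d$ the terms cancel in pairs, so these cases may be included. We use three consequences of the form of~\eqref{eq:parity}. It holds for $X,Y$ if one of the two parts is a singleton. It holds for $X,Y$ if and only if it holds for $Y,X$, since reversing the four symbols adds $1+1+1+1=0$. And it holds for $X,Y$ whenever $[x\to y]=f(x)+g(y)$ on $X\times Y$ for some functions $f,g$, since each of $f(a),f(b),g(c),g(d)$ then occurs twice.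

Read as $[a\to c]+[a\to d]=[b\to c]+[b\to d]$, the condition says that for $c,d\in Y$ the functions $x\mapsto[x\to c]$ and $x\mapsto[x\to d]$ on $X$ differ by a constant. So all vertices of $Y$ cut $X$ into the same two pieces, and a vertex of $Y$ chooses only which piece consists of its in-neighbors. \emph{The cut of $X$ belongs to the part $Y$, not to its individual vertices.} Every difference between the two families comes from this fact.

\subsection*{Fra\"iss\'e limits}
Let $\mathcal K$ be a class of finite directed graphs that is closed under isomorphism and substructures and contains the empty structure. A \emph{one-point extension} of $D$ in $\mathcal K$ is a member of $\mathcal K$ with vertex set $D\cup\{v\}$, $v\notin D$, that induces the given structure on $D$. A directed graph $\mathbf M$ has the \emph{extension property} for $\mathcal K$ if for every finite $D\subseteq\mathbf M$ and every one-point extension $D\cup\{v\}$ in $\mathcal K$ there is an embedding $D\cup\{v\}\to\mathbf M$ that is the identity on $D$; we say that $v$ is \emph{realized over $D$}. We use the following standard facts due to Fra\"iss\'e. If $\mathcal K$ has the amalgamation property (any two members that share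 a common substructure embed in a third member by maps that agree on the common substructure), then $\mathcal K$ has a Fra\"iss\'e limit $\mathbf M$. A countable directed graph whose finite substructures all lie in $\mathcal K$ is isomorphic to $\mathbf M$ if and only if it has the extension property. The limit is \emph{homogeneous}: every partial automorphism of $\mathbf M$ with finite domain extends to an automorphism of $\mathbf M$. Applying the extension property one vertex at a time, we also see that if $C\subseteq\mathbf M$ is finite and $C\subseteq B\in\mathcal K$, then $B$ embeds in $\mathbf M$ by a map that is the identity on $C$.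

The next lemma, applied one vertex at a time, gives amalgamation for our classes. Its semigeneric half is used again in Section~\ref{sec:sub}.

\begin{lemma}\label{lem:onepoint}
Let $A$ be a countable $n$-partite (respectively, semigeneric) tournament, $D\subseteq A$ finite, and $D\cup\{v\}$, $v\notin A$, an $n$-partite (semigeneric) one-point extension of $D$. Then there is an $n$-partite (semigeneric) tournament on $A\cup\{v\}$ that induces the given structures on $A$ and on $D\cup\{v\}$. In the semigeneric case, if $v$ is adjacent to all of $D$, then $\{v\}$ can be taken to be a part of $A\cup\{v\}$.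
\end{lemma}

\begin{proof}
Suppose first that $v$ is adjacent to all of $D$. If $n=\omega$, or if $A$ has fewer than $n$ parts, let $\{v\}$ be a new part. Otherwise $n$ is finite and $A$ has exactly $n$ parts; since $\{v\}$ is one of the at most $n$ parts of $D\cup\{v\}$, the set $D$ meets at most $n-1$ parts of $A$, and we put $v$ into a part of $A$ disjoint from $D$. Edges between $v$ and $D$ are given, and the other edges at $v$ are oriented arbitrarily. In the semigeneric case the new part is a singleton, so \eqref{eq:parity} persists.

Suppose now that $v\parallel x_0\in D$, and let $X$ be the part of $x_0$ in $A$. Put $v$ into $X$. This agrees with $D\cup\{v\}$, where $v$ is non-adjacent exactly to the vertices of $X\cap D$, because $\parallel$ is transitive. In the $n$-partite case orient the edges between $v$ and $A\setminus(X\cup D)$ arbitrarily. In the semigeneric case $v$ has to cut every other part in the same way as $x_0$. For each part $Y\neq X$ of $A$ let $\epsilon_Y=[v\to y_0]+[x_0\to y_0]$ if there is some $y_0\in Y\cap D$, and $\epsilon_Y=0$ otherwise. By \eqref{eq:parity} in $D\cup\{v\}$ the value does not depend on $y_0$, so the rule $[v\to y]=[x_0\to y]+\epsilon_Y$ for $y\in Y$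 agrees with the given edges. The only new instances of \eqref{eq:parity} have $a=v$, $b\in X$ and $c,d\in Y$, and they hold because $[v\to c]+[v\to d]=[x_0\to c]+[x_0\to d]=[b\to c]+[b\to d]$.
\end{proof}

\subsection*{Dense locally finite subgroups and EPPA}
For a partial automorphism $p$ of $\mathbf M$ with finite domain $D$ let $U_p=\{g\in\mathrm{Aut}(\mathbf M): g|_D=p\}$. These sets are nonempty by homogeneity, and they form a basis of the topology of pointwise convergence. So a subgroup $H\le\mathrm{Aut}(\mathbf M)$ is dense if and only if every such $p$ extends to an element of $H$.

\begin{proposition}\label{prop:sandwich}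
Let $\mathcal K$ be as above, with Fra\"iss\'e limit $\mathbf M$.
\begin{enumerate}
\item[(a)] If $\mathcal K$ has coherent EPPA, then $\mathrm{Aut}(\mathbf M)$ has a dense locally finite subgroup.
\item[(b)] If $\mathrm{Aut}(\mathbf M)$ has a dense locally finite subgroup, then $\mathcal K$ has EPPA.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Enumerate $\mathbf M=\{m_0,m_1,\dots\}$. We build finite sets $\emptyset=A_0\subseteq A_1\subseteq\cdots\subseteq\mathbf M$. Given $A_i$, let $C_i=A_i\cup\{m_i\}$, take $B\supseteq C_i$ in $\mathcal K$ with coherent extensions $p\mapsto\hat p$ of the partial automorphisms of $C_i$, embed $B$ in $\mathbf M$ by a map that is the identity on $C_i$, and let $A_{i+1}$ be the image, identified with $B$. Then $\bigcup_iA_i=\mathbf M$. Each $f\in\mathrm{Aut}(A_i)$ is a partial automorphism of $C_i$ with domain and range $A_i$, so by coherence $e_i\colon f\mapsto\hat f$ is a homomorphism $\mathrm{Aut}(A_i)\to\mathrm{Aut}(A_{i+1})$, and $e_i(f)$ extends $f$. The union $f^\infty$ of the increasing sequence $f,\ e_if,\ e_{i+1}e_if,\dots$ is an automorphism of $\mathbf M$, and $f\mapsto f^\infty$ is a homomorphism, as it is one on each $A_j$ with $j\ge i$.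 Its image $H_i$ is a finite group, and $H_i\le H_{i+1}$ because $f^\infty=(e_if)^\infty$. A finite subset of $H=\bigcup_iH_i$ lies in one $H_i$, so $H$ is locally finite. If $p$ is a partial automorphism of $\mathbf M$ with finite domain, then its domain and range lie in some $A_i$, so $p$ extends to $\hat p\in\mathrm{Aut}(A_{i+1})$ and then to $\hat p^{\,\infty}\in H$. Hence $H$ is dense.

(b) Let $H$ be dense and locally finite, and let $A\in\mathcal K$; we may assume $A\subseteq\mathbf M$. For each of the finitely many partial automorphisms $p$ of $A$ pick $h_p\in H\cap U_p$. These elements generate a finite group $F$. The set $B=\bigcup_{f\in F}fA$ is finite and $F$-invariant, so $B\in\mathcal K$ and $h_p|_B\in\mathrm{Aut}(B)$ extends $p$.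
\end{proof}

\section{Involutions and the parity condition}\label{sec:inv}

An automorphism $f$ of a directed graph cannot swap two adjacent vertices: if $fu=v$, $fv=u$ and $u\to v$, then $v\to u$. If $f^2=1$, then $f$ swaps $u$ and $fu$ for every $u$, so in a multipartite tournament $fu\parallel u$: an involution fixes every part setwise. In a semigeneric tournament it must therefore preserve the cut that one part makes in another, and a cut can be chosen that it cannot preserve.

\begin{example}\label{ex:four}
Let $D=\{x,x',z\}$ have no edges, and let $A=D\cup\{y\}$ with $x\to y$, $z\to y$, $y\to x'$. This is a $2$-partite tournament, and it is semigeneric because the part $\{y\}$ is a singleton. Let $s\in\mathrm{Aut}(D)$ swap $x,x'$ and fix $z$. Suppose that $T\supseteq A$ is a multipartite tournament and that $f\in\mathrm{Aut}(T)$ extends $s$ and satisfies $f^2=1$. Put $y'=fy$. Then $y'\parallel y$, and applying $f$ to the three edges of $A$ gives $x'\to y'$, $z\to y'$, $y'\to x$; in particular $y'\ne y$. The result is the structure in Figure~\ref{fig:five}. It is a $2$-partite tournament on which $s$ has become part of an involution. But three edges, $x\to y$, $z\to y$ and $z\to y'$, go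 from $\{x,z\}$ to $\{y,y'\}$. Hence \emph{no semigeneric $T\supseteq A$ has an automorphism $f$ that extends $s$ and satisfies $f^2=1$.}

The vertex $z$ is needed: without it we get the $4$-cycle $x\to y\to x'\to y'\to x$, which is semigeneric. Also, $s$ does extend if a larger order is allowed. Take parts $D$, $\{y_0,y_2\}$, $\{y_1,y_3\}$ with $y_0=y$, a $4$-cycle $y_0\to y_1\to y_2\to y_3\to y_0$, edges $z\to y_i$ for all $i$, and $x\to y_i\to x'$ for even $i$, $x'\to y_i\to x$ for odd $i$. Two edges go from $\{y_0,y_2\}$ to $\{y_1,y_3\}$, and $y_i$, $y_{i+2}$ are joined to $D$ in the same way, so the structure is semigeneric; the permutation $(x\,x')(y_0\,y_1\,y_2\,y_3)$ is an automorphism of order $4$. It moves the part of $y$, which cuts $D$ as $\{x,z\}\,|\,\{x'\}$, to a new part, which cuts $D$ as $\{x',z\}\,|\,\{x\}$.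
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,thick]
\node (x) at (0,1.8) {$x$};
\node (z) at (2,1.8) {$z$};
\node (w) at (4,1.8) {$x'$};
\node (y) at (1,0) {$y$};
\node (u) at (3,0) {$y'$};
\draw[->] (x) -- (y);
\draw[->] (z) -- (y);
\draw[->] (y) -- (w);
\draw[->,dashed] (w) -- (u);
\draw[->,dashed] (z) -- (u);
\draw[->,dashed] (u) -- (x);
\end{tikzpicture}
\caption{A $2$-partite tournament with parts $\{x,z,x'\}$ and $\{y,y'\}$. An involution that swaps $x,x'$ and fixes $z$ forces the dashed edges from the solid ones; it acts as the left-right reflection. Three edges go from $\{x,z\}$ to $\{y,y'\}$, so the structure is not semigeneric.}\label{fig:five}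
\end{figure}

In the structure with seven vertices the square of the automorphism is an involution, and the same difficulty appears one level higher. In $\mathbf S$ it never goes away. An arbitrary involution need not have a fixed point such as $z$, so we record the computation of Example~\ref{ex:four} in a form that allows $z$ to move.

\begin{lemma}\label{lem:inv}
Let $T$ be a semigeneric tournament and $f\in\mathrm{Aut}(T)$ with $f^2=1$. Then $f$ fixes every part setwise, and for $x,z$ in a part $X$ and $y\notin X$,
\[
[x\to y]+[z\to y]=[fx\to y]+[fz\to y].
\]
\end{lemma}

\begin{proof}
The first claim was shown at the start of the section. So $fx,fz\in X$, and $y,fy$ lie in one part $Y\ne X$. Then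
\[
[x\to y]+[z\to y]=[fx\to fy]+[fz\to fy]=[fx\to y]+[fz\to y],
\]
first because $f$ is an automorphism, and then by \eqref{eq:parity} for $fx,fz\in X$ and $y,fy\in Y$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
Suppose that $f\in\mathrm{Aut}(\mathbf S)$, $f^2=1$ and $fx\neq x$. Let $X$ be the part of $x$; then $fx\in X$. Three vertices without edges form a semigeneric tournament, so the extension property gives $z\in X\setminus\{x,fx\}$. Since $f$ fixes $X$ and $\{x,fx\}$ setwise, $fz\in X\setminus\{x,fx\}$; possibly $fz=z$. Add to the edgeless structure $\{x,fx,z,fz\}$ a vertex $y$ with $x\to y$, $z\to y$, $fz\to y$ and $y\to fx$. These requirements are consistent because $fx\notin\{x,z,fz\}$, and the result is semigeneric because $\{y\}$ is a singleton part. By the extension property such a $y$ exists in $\mathbf S$, and Lemma~\ref{lem:inv} gives $1+1=0+1$, a contradiction. So $\mathrm{Aut}(\mathbf S)$ has no element of order $2$.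

Now take $x\ne x'$ in one part of $\mathbf S$. The swap $p$ of $x$ and $x'$ is a partial automorphism, so $U_p$ is a nonempty open set. Let $g\in U_p$ and suppose that $g$ has finite order $k$. Since $g^jx=x$ only for even $j$, we have $k=2m$, and $g^m$ has order $2$, which is impossible. So $U_p$ contains no element of finite order, and no torsion subgroup meets it. A locally finite group is a torsion group, since its cyclic subgroups are finite.
\end{proof}

Genericity was used only to find $z$ and $y$, and it cannot be dropped: finite semigeneric tournaments, such as the $4$-cycle, may well have involutions.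

\begin{proof}[Proof that coherent EPPA fails in Theorem~\ref{thm:semi}]
Let $D\subseteq A$ and $s$ be as in Example~\ref{ex:four}, and suppose that a finite semigeneric $B\supseteq A$ carries coherent extensions $p\mapsto\hat p$. For the identity $\mathrm{id}_D$ of $D$, coherence gives $\widehat{\mathrm{id}_D}\,\widehat{\mathrm{id}_D}=\widehat{\mathrm{id}_D}$, so $\widehat{\mathrm{id}_D}=1$ in the group $\mathrm{Aut}(B)$. Then $\hat s^{\,2}=\widehat{ss}=\widehat{\mathrm{id}_D}=1$ and $\hat s$ extends $s$, contrary to Example~\ref{ex:four}.
\end{proof}

\section{Coherent EPPA for $n$-partite tournaments}\label{sec:npart}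

Fix $n\in\{2,\dots,\omega\}$. A bijection $\sigma\colon V\to V'$ between $n$-partite tournaments is \emph{part-preserving} if $u\parallel v\Leftrightarrow\sigma u\parallel\sigma v$. If all parts of a finite $V$ have the same size, a partial automorphism $p$ of $V$ extends to a part-preserving permutation $\sigma$ of $V$, but $\sigma$ sends some edges to edges with the wrong orientation. To repair them we replace every vertex by copies that carry one switch for each neighbor, and let either endpoint of an edge reverse it by its switch. A wrong edge has at least one endpoint outside the domain of $p$, and the repair can be made at that endpoint.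

\subsection*{The switching construction}
Let $V$ be a finite $n$-partite tournament and $N(v)$ the set of vertices adjacent to $v$. The vertices of $B(V)$ are the pairs $(v,\chi)$ with $v\in V$ and $\chi\colon N(v)\to\mathbb Z_2$. If $v\parallel w$, there is no edge between $(v,\chi)$ and $(w,\psi)$. If $v,w$ are adjacent, then so are $(v,\chi)$ and $(w,\psi)$, with
\begin{equation}\label{eq:B}
[(v,\chi)\to(w,\psi)]=[v\to w]+\chi(w)+\psi(v).
\end{equation}
Exchanging the two vertices changes only the first term on the right, and changes it by $1$, so exactly one of the two orientations is present. Thus $B(V)$ is a finite $n$-partite tournament with as many parts as $V$, and $v\mapsto(v,0)$ is an embedding. We identify $V$ with its image.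

\begin{example}\label{ex:cycle}
Let $V$ be a single edge $u\to w$. Write $u_a$ and $w_b$, with $a,b\in\mathbb Z_2$, for the copies of $u$ and $w$. By~\eqref{eq:B}, $[u_a\to w_b]=1+a+b$, so $B(V)$ is the $4$-cycle $u_0\to w_0\to u_1\to w_1\to u_0$. The partial automorphism $p\colon u\mapsto w$ extends to only one permutation of $V$, the swap, and the swap reverses the edge. We repair the edge at $w$, the endpoint outside the domain of $p$: let $u_a\mapsto w_a$ and $w_b\mapsto u_{b+1}$. This is the rotation of the $4$-cycle, and it sends $u_0$ to $w_0$.
\end{example}

In general, let $\sigma\colon V\to V'$ be a part-preserving bijection of finite $n$-partite tournaments. For adjacent $v,w\in V$ let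
\[
c_\sigma(v,w)=[v\to w]+[\sigma v\to\sigma w],
\]
which is $1$ exactly when $\sigma$ reverses the edge. It is symmetric in $v,w$, since exchanging them adds $1+1$. A \emph{correction} for $\sigma$ is a $\mathbb Z_2$-valued function $\kappa$ on ordered pairs of adjacent vertices of $V$ with
\begin{equation}\label{eq:kappa}
\kappa(v,w)+\kappa(w,v)=c_\sigma(v,w);
\end{equation}
the value $\kappa(v,w)$ says whether the switch of $v$ toward $w$ is flipped. Define
\[
\theta_{\sigma,\kappa}(v,\chi)=(\sigma v,\chi'),\qquad \chi'(\sigma w)=\chi(w)+\kappa(v,w)\quad(w\in N(v)).
\]

\begin{lemma}\label{lem:theta}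
If $\kappa$ is a correction for $\sigma$, then $\theta_{\sigma,\kappa}$ is an isomorphism $B(V)\to B(V')$.
\end{lemma}

\begin{proof}
Since $\sigma$ maps $N(v)$ bijectively onto $N(\sigma v)$, the map $\chi\mapsto\chi'$ is a bijection between the copies of $v$ and the copies of $\sigma v$. So $\theta_{\sigma,\kappa}$ is a part-preserving bijection. For adjacent $v,w$, formula~\eqref{eq:B} and then \eqref{eq:kappa} give
\begin{align*}
[(\sigma v,\chi')\to(\sigma w,\psi')]&=[\sigma v\to\sigma w]+\chi(w)+\kappa(v,w)+\psi(v)+\kappa(w,v)\\
&=[\sigma v\to\sigma w]+c_\sigma(v,w)+\chi(w)+\psi(v)\\
&=[v\to w]+\chi(w)+\psi(v)=[(v,\chi)\to(w,\psi)].\qedhere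
\end{align*}
\end{proof}

\begin{proposition}\label{prop:lift}
Let $V,V'$ be finite $n$-partite tournaments.
\begin{enumerate}
\item[(a)] There is a homomorphism $\mathrm{Aut}(V)\to\mathrm{Aut}(B(V))$, $\sigma\mapsto\sigma^*$, such that $\sigma^*$ extends $\sigma$.
\item[(b)] Suppose that $V$ and $V'$ have the same number of parts and that all these parts have the same size. Then every isomorphism $p\colon D\to D'$ between substructures $D\subseteq V$ and $D'\subseteq V'$ extends to an isomorphism $B(V)\to B(V')$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) For $\sigma\in\mathrm{Aut}(V)$ we have $c_\sigma=0$, so $\kappa=0$ is a correction. Put $\sigma^*=\theta_{\sigma,0}$, that is, $\sigma^*(v,\chi)=(\sigma v,\chi\circ\sigma^{-1})$. This formula is multiplicative in $\sigma$, and $\sigma^*(v,0)=(\sigma v,0)$.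

(b) Since $p$ and $p^{-1}$ preserve $\parallel$, the map $p$ induces a bijection from the parts of $V$ that meet $D$ to the parts of $V'$ that meet $D'$. Extend it to a bijection $\bar\sigma$ between all parts of $V$ and all parts of $V'$. For each part $X$ of $V$ extend the injection $p|_{X\cap D}$ to a bijection $X\to\bar\sigma X$, which is possible as $|X|=|\bar\sigma X|$. Together these maps form a part-preserving bijection $\sigma\colon V\to V'$ that extends $p$. Define $\kappa$ on each adjacent pair $\{v,w\}$ as follows. If $v,w\in D$, let $\kappa(v,w)=\kappa(w,v)=0$; here \eqref{eq:kappa} holds because $p$ is an isomorphism, so that $c_\sigma(v,w)=0$. If $v\in D$ and $w\notin D$, let $\kappa(v,w)=0$ and $\kappa(w,v)=c_\sigma(v,w)$. If $v,w\notin D$, choose any two values that satisfy \eqref{eq:kappa}. Then $\kappa(v,\cdot)=0$ for $v\in D$, so the isomorphism $\theta_{\sigma,\kappa}$ of Lemma~\ref{lem:theta} sends $(v,0)$ to $(pv,0)$ for all $v\in D$.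
\end{proof}

Part (b) says in particular that $B(V)$ forgets the orientation of $V$: up to isomorphism it depends only on the number and the common size of the parts. The hypothesis on sizes is needed. If $V=V'$ has a part of size $3$ and a part of size $1$, then the parts of $B(V)$ have $3\cdot2=6$ and $1\cdot 8=8$ vertices, and no automorphism sends a vertex of one to a vertex of the other. Equal sizes can always be arranged by duplicating vertices, in a way that respects a group action.

\begin{lemma}\label{lem:equal}
Let a group $K$ act by automorphisms on a finite $n$-partite tournament $A$, and let $M$ be a positive common multiple of the sizes of its parts. Then $A$ is contained in a finite $n$-partite tournament $A'$ with the same number of parts, all of size $M$, and with an action of $K$ that extends the action on $A$.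
\end{lemma}

\begin{proof}
For $a$ in the part $X$ let $k_a=M/|X|$. Let $A'=\{(a,i):a\in A,\ 0\le i<k_a\}$ with $(a,i)\to(b,j)$ if and only if $a\to b$, and identify $a$ with $(a,0)$. The part over $X$ has $|X|\cdot M/|X|=M$ vertices. An element $g\in K$ maps parts onto parts, so $k_{ga}=k_a$, and $g(a,i)=(ga,i)$ defines the required action.
\end{proof}

\subsection*{Coherence}
Lemma~\ref{lem:equal} and Proposition~\ref{prop:lift}(b) with $V'=V$ already give EPPA. For coherence, the arbitrary choices of $\sigma$ and $\kappa$ must be made compatible with composition. The essential case is a substructure $D$ and its group $K=\mathrm{Aut}(D)$, which we have to lift by a homomorphism. Proposition~\ref{prop:lift}(a) would do this if $K$ acted on $V$, but it acts only on $D$. So we build another tournament $V_D\supseteq D$ of the same shape as $V$ on which $K$ does act, and move the action from $B(V_D)$ to $B(V)$, using that $B$ remembers only the shape.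

\begin{proof}[Proof of Theorem~\ref{thm:coherent}]
Let $A$ be a finite $n$-partite tournament. If $A=\emptyset$ take $B=\emptyset$. Otherwise let $m\le n$ be the number of parts of $A$ and let $M=|A|!$, a multiple of every integer from $1$ to $|A|$. Lemma~\ref{lem:equal} for the trivial group gives $V\supseteq A$ with $m$ parts of size $M$. Let $B=B(V)\supseteq V\supseteq A$. By Proposition~\ref{prop:lift}(b) every partial automorphism of $A$ extends to an automorphism of $B$.

\emph{Step 1: for each $D\subseteq A$ there is a homomorphism $\rho_D\colon\mathrm{Aut}(D)\to\mathrm{Aut}(B)$ such that $\rho_D(k)$ extends $k$.} Put $K=\mathrm{Aut}(D)$ and let $D$ have $m-r$ parts. Add vertices $w_1,\dots,w_r$, each forming a new part, with $w_i\to d$ for all $d\in D$ and $w_i\to w_j$ for $i<j$, and let $K$ fix every $w_i$. These edges are $K$-invariant, and the result has $m$ parts, each of size at most $|A|$. By Lemma~\ref{lem:equal} it is contained in some $V_D$ with $m$ parts of size $M$ on which $K$ acts, extending the action on $D$. Proposition~\ref{prop:lift}(a) gives a homomorphism $k\mapsto k^*$ from $K$ to $\mathrm{Aut}(B(V_D))$ with $k^*d=kd$ for $d\in D$. Proposition~\ref{prop:lift}(b),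 applied to $V_D$, $V$ and the identity of $D$, gives an isomorphism $\Theta\colon B(V_D)\to B$ that is the identity on $D$. Put $\rho_D(k)=\Theta k^*\Theta^{-1}$. This is a homomorphism, and for $d\in D$ we have $\rho_D(k)d=\Theta(k^*d)=\Theta(kd)=kd$, since $kd\in D$.

\emph{Step 2: from groups to all partial automorphisms.} In each isomorphism class of substructures of $A$ fix a representative $D_0$. For each $D$ in the class fix an isomorphism $r_D\colon D_0\to D$ and an extension $R_D\in\mathrm{Aut}(B)$ of $r_D$. For an isomorphism $p\colon D\to D'$ between members of the class, $r_{D'}^{-1}p\,r_D$ is an automorphism of $D_0$, and we put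
\[
\hat p=R_{D'}\,\rho_{D_0}\!\left(r_{D'}^{-1}p\,r_D\right)R_D^{-1}.
\]
For $d\in D$, the map $R_D^{-1}$ sends $d$ to $r_D^{-1}d\in D_0$, the middle factor sends this to $r_{D'}^{-1}pd\in D_0$, and $R_{D'}$ sends this to $pd$. So $\hat p$ extends $p$. If $q\colon D'\to D''$ is another isomorphism, the factors $R_{D'}^{-1}R_{D'}$ cancel in $\hat q\,\hat p$, and
\[
\hat q\,\hat p=R_{D''}\,\rho_{D_0}\!\left(r_{D''}^{-1}q\,r_{D'}\,r_{D'}^{-1}p\,r_D\right)R_D^{-1}=\widehat{qp}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
Apply Proposition~\ref{prop:sandwich}(a) to Theorem~\ref{thm:coherent}.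
\end{proof}

\section{EPPA for semigeneric tournaments}\label{sec:eppa}

The structure $B(V)$ has one switch per neighbor, and this violates \eqref{eq:parity} as soon as some neighbors $c\neq d$ of a vertex $v$ lie in one part: two copies $(v,\chi)$, $(v,\chi')$ of $v$ with $\chi+\chi'$ equal to $1$ at $c$ and $0$ at $d$, together with $(c,0)$ and $(d,0)$, give the sum $1$. A semigeneric version can have only one switch per \emph{part}. Corrections are then attached to pairs of parts, so all vertices of the domain $D$ of $p$ in a part $X$ receive the same correction toward a part $Y$. This is possible only if $Y$ is sent to a part that cuts $p(X\cap D)$ in the way $Y$ cuts $X\cap D$. Such a part need not exist in $A$; in Example~\ref{ex:four} it had to be added. So here it is not the sizes of parts that must be equalized, but the numbers of parts that make each system of cuts.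

For a finite nonempty set $S$ let $Q(S)$ be the quotient of the group $\mathbb Z_2^S$ by the subgroup of constant functions. An element $t\in Q(S)$ is a cut of $S$ into two unordered, possibly empty, pieces. For $s,s'\in S$ the sum $t(s)+t(s')$ does not depend on the representative. For nonempty $S'\subseteq S$, restriction of functions induces a surjective homomorphism $Q(S)\to Q(S')$.

\begin{proof}[Proof of EPPA in Theorem~\ref{thm:semi}]
Let $A\ne\emptyset$ be a finite semigeneric tournament with set of parts $P_0$.

\emph{Step 1: balancing the types of parts.} Let $T=\prod_{X\in P_0}Q(X)$. The \emph{type} $\tau(Y)\in T$ of $Y\in P_0$ records the cuts made by $Y$: for $X\ne Y$ the component $\tau(Y)_X$ is the class of $x\mapsto[x\to y]$ for any $y\in Y$, which is independent of $y$ by \eqref{eq:parity}, and $\tau(Y)_Y=0$. For each $t\in T$ add $|P_0|-|\tau^{-1}(t)|$ new vertices $y$, each forming a part $\{y\}$ that is given type $t$, and orient the edges between $y$ and $A$ so that $x\mapsto[x\to y]$ represents $t_X$ on each $X\in P_0$. Orient the edges between new vertices arbitrarily. The new parts are singletons, so the resulting finite structure $A^+\supseteq A$ is semigeneric. Let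 $P\supseteq P_0$ be its set of parts. All fibers of $\tau\colon P\to T$ have size $|P_0|$, and
\begin{equation}\label{eq:type}
[x\to y]+[x'\to y]=\tau(Y)_X(x)+\tau(Y)_X(x')
\end{equation}
for $X\in P_0$, $x,x'\in X$, $Y\in P\setminus\{X\}$ and $y\in Y$. Choose a base point $a_X\in X$ for each $X\in P$.

\emph{Step 2: the structure $B$.} The vertices of $B$ are the triples $(X,\chi,i)$ with $X\in P$, $\chi\colon P\setminus\{X\}\to\mathbb Z_2$ and $i\in A^+$. Two vertices are adjacent when their first coordinates differ, and for $X\ne Y$
\begin{equation}\label{eq:B2}
[(X,\chi,i)\to(Y,\psi,j)]=[a_X\to a_Y]+\chi(Y)+\psi(X).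
\end{equation}
Exchanging the vertices adds $1$, so this is an orientation. For fixed $X,Y$ the right side is a function of the first vertex plus a function of the second, so $B$ is semigeneric. The coordinate $i$ is a label that keeps apart vertices of $A^+$ with the same switches. For $x\in X\in P$ define $\chi_x$ by comparing $x$ with the base point of its part:
\[
\chi_x(Y)=[x\to a_Y]+[a_X\to a_Y]\qquad(Y\ne X).
\]
Let $x\in X$, $y\in Y$, $X\ne Y$. Reversing both symbols in $\chi_y(X)=[y\to a_X]+[a_Y\to a_X]$ gives $\chi_y(X)=[a_X\to y]+[a_X\to a_Y]$. Now \eqref{eq:parity} for $x,a_X\in X$ and $y,a_Y\in Y$ yields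
\begin{equation}\label{eq:embed}
[x\to y]=[x\to a_Y]+[a_X\to y]+[a_X\to a_Y]=[a_X\to a_Y]+\chi_x(Y)+\chi_y(X).
\end{equation}
Comparing with \eqref{eq:B2}, we see that $x\mapsto(X,\chi_x,x)$ embeds $A^+$, and hence $A$, in $B$.

\emph{Step 3: permuting the parts.} Let $p\colon D\to D'$ be a partial automorphism of $A$. Let $P_D\subseteq P_0$ be the set of parts that meet $D$, define $P_{D'}$ likewise, and let $\bar p\colon P_D\to P_{D'}$ be the bijection induced by $p$. Let $T_D=\prod_{X\in P_D}Q(X\cap D)$, let $r_D\colon T\to T_D$ be given by restriction, and put $\tau_D=r_D\circ\tau\colon P\to T_D$; define $T_{D'}$ and $\tau_{D'}$ in the same way. The fibers of the surjective homomorphism $r_D$ have size $|T|/|T_D|$ and the fibers of $\tau$ have size $|P|/|T|$, so all fibers of $\tau_D$ have size $|P|/|T_D|$. The map $p$ induces a bijection $p_*\colon T_D\to T_{D'}$ with $(p_*t)_{\bar pX}=t_X\circ p^{-1}$. In particular $|T_D|=|T_{D'}|$, so the fibers of $\tau_D$ and of $\tau_{D'}$ all have the same size. We claim that $\bar p$ extends to a permutation $\pi$ of $P$ with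
\begin{equation}\label{eq:pi}
\tau_{D'}(\pi Y)=p_*\tau_D(Y)\qquad\text{for all }Y\in P .
\end{equation}
First let $Y\in P_D$ and $\pi Y=\bar pY$, and pick $y\in Y\cap D$. For $X\in P_D\setminus\{Y\}$ the $\bar pX$-component of the right side is represented by $px\mapsto[x\to y]$, and that of the left side by $px\mapsto[px\to py]$; these functions are equal. The $\bar pY$-components are both $0$. So \eqref{eq:pi} holds on $P_D$. Since $p_*$ is injective, it follows that for each $t\in T_D$ the bijection $\bar p$ maps $\tau_D^{-1}(t)\cap P_D$ onto $\tau_{D'}^{-1}(p_*t)\cap P_{D'}$. Hence $\tau_D^{-1}(t)\setminus P_D$ and $\tau_{D'}^{-1}(p_*t)\setminus P_{D'}$ have the same size, and we let $\pi$ map the first set bijectively onto the second. This proves the claim.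

\emph{Step 4: the correction.} Let $X\in P_D$, $x,x'\in X\cap D$ and $Y\in P\setminus\{X\}$. By the definition of $\chi_x$ and \eqref{eq:type},
\[
\chi_x(Y)+\chi_{x'}(Y)=[x\to a_Y]+[x'\to a_Y]=\tau(Y)_X(x)+\tau(Y)_X(x').
\]
The same computation for $px,px'\in\pi X$ and $\pi Y\neq\pi X$ gives
\[
\chi_{px}(\pi Y)+\chi_{px'}(\pi Y)=\tau(\pi Y)_{\pi X}(px)+\tau(\pi Y)_{\pi X}(px'),
\]
and the two right sides are equal by the $\pi X$-component of \eqref{eq:pi}. Therefore
\[
\kappa(X,Y)=\chi_x(Y)+\chi_{px}(\pi Y)\qquad(X\in P_D,\ Y\in P\setminus\{X\})
\]
does not depend on the choice of $x\in X\cap D$. For distinct $X,Y\in P$ let $c(X,Y)=[a_X\to a_Y]+[a_{\pi X}\to a_{\pi Y}]$, which is symmetric. We want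
\begin{equation}\label{eq:kappa2}
\kappa(X,Y)+\kappa(Y,X)=c(X,Y).
\end{equation}
If $X,Y\in P_D$, take $x\in X\cap D$ and $y\in Y\cap D$ and add the formulas \eqref{eq:embed} for $[x\to y]$ and for $[px\to py]$. The left sides are equal, and we obtain $0=c(X,Y)+\kappa(X,Y)+\kappa(Y,X)$. If $X\in P_D$ and $Y\notin P_D$, define $\kappa(Y,X)=c(X,Y)+\kappa(X,Y)$. If $X,Y\notin P_D$, choose any two values that satisfy \eqref{eq:kappa2}.

Let $\varrho$ be a permutation of the set $A^+$ that extends the injective map $p$, and define
\[
\theta(X,\chi,i)=(\pi X,\chi',\varrho(i)),\qquad\chi'(\pi Y)=\chi(Y)+\kappa(X,Y).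
\]
This is a part-preserving permutation of $B$. Under $\theta$ the right side of \eqref{eq:B2} changes by $c(X,Y)+\kappa(X,Y)+\kappa(Y,X)=0$, so $\theta\in\mathrm{Aut}(B)$. For $x\in X\cap D$ we have $\chi_x(Y)+\kappa(X,Y)=\chi_{px}(\pi Y)$ for all $Y\ne X$, so $\theta(X,\chi_x,x)=(\pi X,\chi_{px},px)$. Thus $\theta$ extends $p$.
\end{proof}

\section{Countable subgroups of $\mathrm{Aut}(\mathbf S)$}\label{sec:sub}

To make a group $H$ act on $\mathbf S$ we build $\mathbf S$ around the action: each vertex that the extension property requires is added together with a free $H$-orbit. The edges from the orbit to the old vertices are dictated by invariance, and the only question is how to join the new vertices to one another.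

\begin{lemma}\label{lem:equiv}
Let $H$ be a countable group with no element of order $2$ that acts by automorphisms on a countable semigeneric tournament $A$. Let $D\subseteq A$ be finite and let $D\cup\{v\}$, $v\notin A$, be a semigeneric one-point extension of $D$. Then there is a countable semigeneric tournament $A'\supseteq A$ in which $v$ is realized over $D$, with an action of $H$ that extends the action on $A$ and is free on the nonempty set $A'\setminus A$.
\end{lemma}

\begin{proof}
Take a semigeneric tournament on $A\cup\{v\}$ as in Lemma~\ref{lem:onepoint}. Let $A'=A\sqcup\{v_h:h\in H\}$ with $v_1=v$ and $gv_h=v_{gh}$. For $a\in A$ let $v_h$ be related to $a$ as $v$ is to $h^{-1}a$. These relations are $H$-invariant, since $(gh)^{-1}ga=h^{-1}a$, and the map $a\mapsto ha$, $v\mapsto v_h$ is an isomorphism $A\cup\{v\}\to A\cup\{v_h\}$. So each $A\cup\{v_h\}$ is semigeneric.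

\emph{Case 1: $v$ is adjacent to all of $D$.} By Lemma~\ref{lem:onepoint} we may assume that $\{v\}$ is a part of $A\cup\{v\}$. Let each $\{v_h\}$ be a part of $A'$; then \eqref{eq:parity} holds in $A'$ for any orientation of the edges among the $v_h$, and it remains to find an invariant one. The group $H$ acts on the ordered pairs $(v_h,v_k)$ with $h\ne k$, and reversing all pairs of an orbit gives an orbit. If an orbit were equal to its reverse, some $g$ would send $(v_h,v_k)$ to $(v_k,v_h)$. Then $gh=k$ and $gk=h$, so $g^2=1$, while $g\ne1$ as $h\ne k$; this is excluded. So the orbits come in pairs of distinct, mutually reverse orbits. Choose one orbit from each pair, and let $v_h\to v_k$ if and only if $(v_h,v_k)$ lies in a chosen orbit. This orients every edge in exactly one direction and is $H$-invariant.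

\emph{Case 2: $v\parallel x_0$ for some $x_0\in D$.} Let $X$ be the part of $x_0$ in $A$. Then $v_h$ joins the part $hX$ of $A$. If $hX=kX$, there is no edge between $v_h$ and $v_k$. If $hX\neq kX$, condition \eqref{eq:parity} leaves no choice, and we put
\begin{equation}\label{eq:forced}
[v_h\to v_k]=[v_h\to y]+[x\to v_k]+[x\to y]\qquad(x\in hX,\ y\in kX),
\end{equation}
where $x,y$ are vertices of $A$. Replacing $y$ by $y'\in kX$ changes the right side by $[v_h\to y]+[v_h\to y']+[x\to y]+[x\to y']$, which is $0$ in $A\cup\{v_h\}$. Replacing $x$ by $x'\in hX$ changes it by $[x\to v_k]+[x'\to v_k]+[x\to y]+[x'\to y]$, which is $0$ in $A\cup\{v_k\}$. So the value does not depend on $x,y$. The formula for the reversed pair, $[v_k\to v_h]=[v_k\to x]+[y\to v_h]+[y\to x]$, consists of the same three symbols reversed and differs by $1+1+1=1$, so \eqref{eq:forced} is an orientation. It is $H$-invariant, because $[v_{gh}\to v_{gk}]$ may be computed with $gx$ and $gy$, and each of the three terms is invariant.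

Finally let $Z\ne W$ be parts of $A'$. Both meet $A$; fix $x\in Z\cap A$ and $y\in W\cap A$. For all $z\in Z$ and $w\in W$,
\[
[z\to w]=[z\to y]+[x\to w]+[x\to y].
\]
This is \eqref{eq:parity} in $A$ if $z,w$ are old, \eqref{eq:parity} in $A\cup\{v_h\}$ if exactly one of them is a new vertex $v_h$, and \eqref{eq:forced} if both are new. The right side is a function of $z$ plus a function of $w$, so \eqref{eq:parity} holds for $Z,W$, and $A'$ is semigeneric.
\end{proof}

The hypothesis on $H$ is used only in Case~1, and there it is needed: by Example~\ref{ex:four} the lemma fails for the group $\{1,s\}$ acting on $\{x,x',z\}$ and $v=y$. Without the parity condition one could put the whole orbit $\{v_h\}$ into a single new part, where no edges have to be oriented; this is what happens to $y$ and $y'$ in Figure~\ref{fig:five}.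

\begin{proof}[Proof of Theorem~\ref{thm:subgroups}]
If $H$ embeds in $\mathrm{Aut}(\mathbf S)$, then it has no element of order $2$ by Theorem~\ref{thm:main}(1). Conversely, let $H$ be countable with no element of order $2$. We build countable semigeneric tournaments $\emptyset=A_0\subseteq A_1\subseteq\cdots$ with actions of $H$ that extend one another. A \emph{task} of $A_j$ is a finite $D\subseteq A_j$ together with a semigeneric one-point extension of $D$, up to isomorphism over $D$. Each $A_j$ has countably many tasks, and at least one; as soon as $A_j$ is built, list them, with repetition if necessary, as $t_{j,0},t_{j,1},\dots$. Fix a surjection $i\mapsto(j_i,l_i)$ from $\mathbb N$ onto $\mathbb N\times\mathbb N$ with $j_i\le i$, and let $A_{i+1}$ be obtained from $A_i$ and the task $t_{j_i,l_i}$ by Lemma~\ref{lem:equiv}. The union $\bigcup_iA_i$ is a countable semigeneric tournament on which $H$ acts by automorphisms. Every finite subset of it lies in some $A_j$ and every task of $A_j$ is treated, so the union has the extension property and is isomorphic to $\mathbf S$. The action is faithful, since it is free on the nonempty set $A_1$. So $H$ embeds in $\mathrm{Aut}(\mathbf S)$.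

By Lagrange's theorem a finite group of odd order has no element of order $2$, and by Cauchy's theorem a finite group of even order has one. This gives the last statement.
\end{proof}

\begin{thebibliography}{1}
\bibitem{HJKS}
Jan Hubi\v{c}ka, Colin Jahel, Mat\v{e}j Kone\v{c}n\'y, Marcin Sabok,
\emph{Extension property for partial automorphisms of the $n$-partite and semigeneric tournaments},
arXiv:2401.12153 (2024).
\end{thebibliography}
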